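# RC-positivity, weak RC-positivity, and the bundles $S^kE\otimes\det E$

Throughout, manifolds are connected, $X$ is a compact complex manifold of dimension $n$, and $E\to X$ is a holomorphic vector bundle of rank $r$. We write $S^kE$ for the $k$-th symmetric power and $\det E$ for the determinant line bundle.

## 1. Line bundles with one positive curvature eigenvalue

Start with a line bundle $L\to X$. A smooth Hermitian metric $g$ on $L$ has curvature form $R(v,\bar v)=-\partial_v\partial_{\bar v}\log g$, where $g$ also denotes the squared length of a local holomorphic frame. Ask for very little positivity: at every $x\in X$ there should be some $v\in T_xX$ with $R(v,\bar v)>0$. Equivalently, the curvature has at least one positive eigenvalue at every point. For example, $\mathscr O(1,-1)$ on $\mathbb P^1\times\mathbb P^1$ with the Fubini–Study metrics has curvature $\omega_1-\omega_2$, and the first factor always supplies a positive direction.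

Suppose $E=L$ has such a metric $g$. Then $S^kE\otimes \det E=L^{k}\otimes L=L^{k+1}$, and the induced metric $g^{k+1}$ has curvature $(k+1)R$. The same $v$ works. So for line bundles, positivity in at least one direction passes from $E$ to $S^kE\otimes\det E$ for every $k\ge1$.

What changes in rank at least $2$? The curvature becomes a family of Hermitian forms on the fibre, one for each $v$. The positive direction $v$ is now allowed to depend on the vector in the fibre, and $\det E$ sees the trace of these forms. A trace can be negative although one chosen entry is positive. The talk is about whether this matters. It does, as soon as $n\ge2$ and $r\ge2$.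

## 2. RC-positivity in higher rank, and the statements

Let $(F,h)$ be a Hermitian holomorphic vector bundle with Chern connection $D$ and Chern curvature $R^h$. We write $R^h(v,\bar v,a,\bar a)=h(R^h(v,\bar v)a,a)$. The endomorphism $R^h(v,\bar v)$ of $F_x$ is self-adjoint. The following standard facts will be used.

1. Near any point $x_0$ there are coordinates $z$ centered at $x_0$ and a holomorphic frame $(e_i)$ of $F$ in which $h_{i\bar j}=h(e_i,e_j)$ satisfies $h(0)=I$, $dh(0)=0$. In any such frame, at $x_0$,
$$R^h(v,\bar v,a,\bar a)=-\partial_v\partial_{\bar v}\sum h_{i\bar j}a_i\bar a_j ,\tag{1}$$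
with $a_i$ constant, and a section with constant coefficients has $Du(x_0)=0$.
2. For the dual metric, $R^{h^\star}(v,\bar v)\xi=-\xi\circ R^h(v,\bar v)$.
3. On direct sums, tensor products, symmetric powers and determinants with the induced metrics, $R(v,\bar v)$ acts as the induced derivation. For example, $R^{S^kF}(v,\bar v)(a_1\cdots a_k)=\sum_i a_1\cdots (R(v,\bar v)a_i)\cdots a_k$, and on $\det F$ it is multiplication by $\operatorname{tr}R(v,\bar v)$.
4. For a pullback, $R^{f^*h}(v,\bar v,a,\bar a)=R^h(df\,v,\overline{df\,v},a,\bar a)$.

**Definition (RC-positivity, X. Yang).** $(F,h)$ is RC-positive if for every $x\in X$ and every nonzero $a\in F_x$ there is $v\in T_xX$ with $R^h(v,\bar v,a,\bar a)>0$. The bundle $F$ is RC-positive if it admits a smooth Hermitian metric $h$ such that $(F,h)$ is RC-positive.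

For comparison, $(F,h)$ is Griffiths positive if $R^h(v,\bar v,a,\bar a)>0$ for all nonzero $v,a$. Griffiths positive implies RC-positive, and $\mathscr O(1,-1)$ with the metric above is RC-positive and not Griffiths positive.

Let $\pi:\mathbb P(E^\star)\to X$ be the bundle of lines in $E^\star$, so $\dim\mathbb P(E^\star)=n+r-1$. Let $\mathscr O_E(-1)\subset\pi^*E^\star$ be the tautological line subbundle and $\mathscr O_E(1)$ its dual. A vector of $E_x$ is a linear functional on every line in $E^\star_x$, and this gives $\pi_\star\mathscr O_E(k)\cong S^kE$ for $k\ge0$.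

**Definition (weak RC-positivity, X. Yang).** $E$ is weakly RC-positive if $\mathscr O_E(1)$ is $(n-1)$-positive: it admits a smooth Hermitian metric whose curvature form has, at every point of $\mathbb P(E^\star)$, at least $\dim \mathbb P(E^\star)-(n-1)=r$ positive eigenvalues.

Two small examples. If $r=1$, then $\mathbb P(E^\star)=X$ and $\mathscr O_E(1)=E$, so weak RC-positivity and RC-positivity are the condition of Section 1. If $E$ is trivial, then $\mathbb P(E^\star)=X\times\mathbb P^{r-1}$ and $\mathscr O_E(1)$ is the pullback of $\mathscr O(1)$. The pulled-back Fubini–Study metric has $r-1$ positive eigenvalues, one too few. Lemma 2 will show that no other metric does better.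

**Problem.** Assume $E$ is weakly RC-positive. Is $S^kE\otimes\det E$ RC-positive for every $k\ge1$? (The problem is taken from Takahiro Inayama, "From Hörmander's $L^2$-estimates to partial positivity", arXiv:2008.08287 (2020).)

The answer is no.

**Theorem 1.** Let $f:\mathbb P^2\to\mathbb P^2$, $f[x_0:x_1:x_2]=[x_0^3:x_1^3:x_2^3]$, and $E=f^*T_{\mathbb P^2}\otimes\mathscr O(-5)$. Then $E$ has rank $2$, $\det E=\mathscr O(-1)$, and $E$ is RC-positive, hence weakly RC-positive. For no $k\ge1$ is $S^kE\otimes\det E$ RC-positive, nor even weakly RC-positive.

**Theorem 2.**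

(a) If $n=1$ or $r=1$, then $E$ weakly RC-positive implies $S^kE\otimes\det E$ RC-positive for all $k\ge1$.

(b) For all $n\ge2$, $r\ge2$ there are a projective manifold $X$ of dimension $n$ and an RC-positive bundle $E$ of rank $r$ on $X$ such that for all integers $k,m\ge0$ with $(k,m)\ne(1,0)$, the bundle $S^kE\otimes(\det E)^m$ is not RC-positive, nor even weakly RC-positive.

(c) Consequently:

* The implication "$E$ weakly RC-positive $\Rightarrow S^kE\otimes\det E$ RC-positive for all $k\ge1$" holds for all $(X,E)$ with $(\dim X,\operatorname{rk}E)=(n,r)$ if and only if $n=1$ or $r=1$.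
* For $n,r\ge2$ and $(k,m)\in\mathbb Z_{\ge0}\times\mathbb Z$, the implication "$E$ RC-positive $\Rightarrow S^kE\otimes(\det E)^m$ RC-positive" holds for all $(X,E)$ of type $(n,r)$ if and only if $(k,m)=(1,0)$.

We do not address whether weakly RC-positive implies RC-positive.

## 3. Riemann surfaces, and the passage from $E$ to $\mathscr O_E(1)$

**Proof of Theorem 2(a).** The purpose is to settle the cases in which there is only one direction to choose from, in the base or in the fibre.

If $r=1$, weak RC-positivity says that $E$ has a metric with at least one positive curvature eigenvalue at every point, and Section 1 is the proof.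

If $n=1$, weak RC-positivity says that $\mathscr O_E(1)$ has a metric whose curvature has $r=\dim\mathbb P(E^\star)$ positive eigenvalues, that is, a positive metric. By Kodaira, $\mathscr O_E(1)$ is ample, which is the definition of ampleness of $E$. Then $S^kE\otimes\det E$ is ample (Hartshorne, *Ample vector bundles*, Publ. IHES 29 (1966)). An ample bundle on a compact Riemann surface admits a Griffiths positive metric (Umemura, *Some results in the theory of vector bundles*, Nagoya Math. J. 52 (1973)), and a Griffiths positive metric is RC-positive. $\square$

The hypothesis of the Problem is weak RC-positivity, whereas our example will be built with an RC-positive metric. The next lemma connects the two.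

**Lemma 1.** If $(E,h)$ is RC-positive, then $E$ is weakly RC-positive.

*Proof.* Metrize $\mathscr O_E(-1)\subset\pi^*E^\star$ by $h^\star$. The dual metric on $\mathscr O_E(1)$ has curvature $\partial\bar\partial\log|\xi|^2_{h^\star}$, computed with any local holomorphic nonvanishing section $\xi$ of $\mathscr O_E(-1)$.

**Step 1: coordinates.** We want the curvature form to split into a horizontal and a vertical part. Fix $(x_0,[\xi_0])$. Take coordinates $z$ centered at $x_0$ and a holomorphic frame of $E^\star$ in which the matrix $H(z)$ of $h^\star$ satisfies $H(0)=I$, $dH(0)=0$. Write $\xi=\xi_0+\eta$ with $\eta$ in a linear complement of $\mathbb C\xi_0$. Then $(z,\eta)$ are coordinates on $\mathbb P(E^\star)$, and the curvature is the complex Hessian of $\log\langle H(z)\xi,\xi\rangle$. We have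
$$\partial_{z_i}\log\langle H\xi,\xi\rangle=\frac{\langle(\partial_{z_i}H)\xi,\xi\rangle}{\langle H\xi,\xi\rangle},$$
which vanishes along $z=0$ for all $\eta$, because $dH(0)=0$. So its $\bar\eta$-derivatives vanish at the point, and the form is block diagonal.

**Step 2: the blocks.** The $\eta$-block is the complex Hessian of $\log|\xi_0+\eta|^2$, the Fubini–Study form, positive definite of size $r-1$. By (1) applied to $E^\star$, and since $\partial_zH(0)=0$, the $z$-block is
$$\frac{\langle(\partial_v\partial_{\bar v}H)\xi_0,\xi_0\rangle}{|\xi_0|^2}=-\frac{R^{h^\star}(v,\bar v,\xi_0,\bar\xi_0)}{|\xi_0|^2}.$$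
Write $\xi_0=h(\cdot,a)$ with $a\in E_{x_0}$, so $|\xi_0|=|a|$. By fact 2 and self-adjointness,
$$R^{h^\star}(v,\bar v)\xi_0=-h(R^h(v,\bar v)\,\cdot\,,a)=-h(\cdot,R^h(v,\bar v)a).$$
Since $h^\star(h(\cdot,b),h(\cdot,a))=h(a,b)$, this gives $R^{h^\star}(v,\bar v,\xi_0,\bar\xi_0)=-h(a,R^h(v,\bar v)a)=-R^h(v,\bar v,a,\bar a)$. So the $z$-block is $R^h(v,\bar v,a,\bar a)/|a|^2$.

**Step 3: counting.** RC-positivity gives $v$ with $R^h(v,\bar v,a,\bar a)>0$. The curvature form is positive definite on the span of $(v,0)$ and all $\eta$-directions, a subspace of dimension $r$. If there were fewer than $r$ positive eigenvalues, the span of the eigenvectors with eigenvalue $\le0$ would have dimension greater than $\dim\mathbb P(E^\star)-r$ and would meet this subspace nontrivially, which is impossible. So there are at least $r$ positive eigenvalues. $\square$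

## 4. The induced metric and the trace

The first thing to try is to prove the implication. Give $E$ an RC-positive metric $h$ and put the induced metric on $S^kE\otimes\det E$. For $k=1$, a nonzero $a\in E_x$ and a unit vector $\delta\in\det E_x$, fact 3 gives
$$R(v,\bar v,a\otimes\delta,\overline{a\otimes\delta})=R^h(v,\bar v,a,\bar a)+|a|^2\operatorname{tr}R^h(v,\bar v).\tag{2}$$
If $n=1$ and $h$ is RC-positive, then up to scaling there is only one $v$. So $R^h(v,\bar v)$ is positive definite and both terms are positive. If $n\ge 2$, the hypothesis makes the first term positive for a $v$ that depends on $a$, and says nothing about the trace at that $v$. This is where the argument stops, and linear algebra alone cannot repair it.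

**A model on $\mathbb C^2$.** Let $v,a\in\mathbb C^2$ and suppose the curvature at a point is
$$R(v,\bar v,a,\bar a)=|\langle a,v\rangle|^2-c\,|v|^2|a|^2,\qquad \tfrac23\le c<1 .\tag{3}$$
Taking $v=a$ gives $(1-c)|a|^4>0$, so the RC condition holds. For a unit vector $v$, the endomorphism $R(v,\bar v)$ has eigenvalue $1-c$ on $v$ and $-c$ on $v^\perp$, so its trace is $1-2c<0$. In (2) with $|a|=|v|=1$ the largest possible value over $v$ is $(1-c)+(1-2c)=2-3c\le0$, so the induced metric on $E\otimes\det E$ is not RC-positive at this point. On $S^2E$, take $e_1,e_2$ orthonormal. Since $e_1^2,e_2^2\perp e_1e_2$, the derivation rule gives $R(v,\bar v,e_1e_2,\overline{e_1e_2})=|e_1e_2|^2\operatorname{tr}R(v,\bar v)<0$ for every $v\neq0$. So $S^2E$ with the induced metric already fails at the vector $e_1e_2$, before any twist by $\det E$.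

If one positive direction could be replaced by an average over all directions, the difficulty would disappear.

**Proposition 1.** Suppose $E$ has a metric $h$ and $X$ a Hermitian metric $\omega$ such that the mean curvature $\operatorname{tr}_\omega R^h$ is a positive definite endomorphism of $E$. Then for all $k,m\ge0$, not both zero, $S^kE\otimes(\det E)^m$ with the induced metric is RC-positive.

*Proof.* For a unitary frame $(e_i)$ of $T_xX$ we have $\operatorname{tr}_\omega R=\sum_iR(e_i,\bar e_i)$. By fact 3 the mean curvature of $S^kE\otimes(\det E)^m$ is the derivation induced by $\operatorname{tr}_\omega R^h$. Its eigenvalues are sums of $k+rm$ eigenvalues of $\operatorname{tr}_\omega R^h$ (with repetitions), hence positive. So $\sum_iR(e_i,\bar e_i,a,\bar a)>0$ for every $a\ne0$, and some $v=e_i$ works. $\square$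

A counterexample must avoid this proposition, and the model (3) shows the shape of curvature to aim for. Two things are missing. First, failure of the induced metric proves nothing, because "not RC-positive" refers to every metric, so we need an obstruction that does not mention metrics. Second, we need a global bundle that realizes (3).

## 5. Homogeneous functions on the total space as an obstruction

A holomorphic function on the total space of $F$ that is homogeneous of degree $\mu$ on fibres is the same as a section of $S^\mu F^\star$.

**Lemma 2.** Let $F\to X$ be a holomorphic vector bundle on a compact complex manifold of dimension $n$. Suppose there is a holomorphic function $P\not\equiv0$ on the total space of $F$, homogeneous of degree $\mu\ge1$ on fibres. Then (i) $F$ is not RC-positive, and (ii) $F$ is not weakly RC-positive.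

*Proof of (i).* The idea is to maximize $|P|$ on unit vectors and look at the second derivative. Suppose $(F,h)$ is RC-positive. The function $|P(u)|^2/|u|_h^{2\mu}$ on $F\setminus0$ is invariant under scaling, so by compactness of the unit sphere bundle it attains its maximum at some $u_0\in F_{x_0}$, $u_0\ne0$. The maximum is positive since $P\not\equiv0$. By fact 1 there is a local holomorphic section $u$ with $u(x_0)=u_0$ and $Du(x_0)=0$. Near $x_0$ the function
$$\psi=\log|P(u)|^2-\mu\log|u|_h^2$$
is smooth and has a local maximum at $x_0$. Restricting to the disc $t\mapsto tv$ in coordinates, where $\partial_t\partial_{\bar t}=\frac14\Delta$, we get $\partial_v\partial_{\bar v}\psi(x_0)\le0$ for every $v$.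

Now compute. $P(u)$ is a nonvanishing holomorphic function near $x_0$, so $\log|P(u)|^2$ is pluriharmonic and contributes $0$. At $x_0$ the first derivatives of $|u|^2$ vanish, and
$$\partial_v\partial_{\bar v}|u|^2=|D_vu|^2-R^h(v,\bar v,u,\bar u)=-R^h(v,\bar v,u_0,\bar u_0).$$
Hence $\partial_v\partial_{\bar v}\psi(x_0)=\mu R^h(v,\bar v,u_0,\bar u_0)/|u_0|^2$. By RC-positivity this is positive for some $v$, a contradiction.

*Proof of (ii).* A metric on $\mathscr O_F(1)$ need not come from a metric on $F$, so here we use cohomology. Recall the theorem of Andreotti and Grauert (Bull. Soc. Math. France 90 (1962)): if a line bundle $L$ on a compact complex manifold $Y$ has a metric whose curvature has at least $\dim Y-s$ positive eigenvalues at every point, then for every holomorphic vector bundle $B'$ on $Y$ we have $H^j(Y,L^l\otimes B')=0$ for $j>s$ and $l\gg0$.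

Suppose $\mathscr O_F(1)$ is $(n-1)$-positive on $\mathbb P(F^\star)$. With $s=n-1$ and $j=n$ we get $H^n(\mathbb P(F^\star),\mathscr O_F(l)\otimes\pi^*B)=0$ for every vector bundle $B$ on $X$ and $l\gg0$. For $l\ge0$ the line bundle $\mathscr O(l)$ has no higher cohomology on the projective spaces that are the fibres of $\pi$. So $R^i\pi_\star(\mathscr O_F(l)\otimes\pi^*B)=0$ for $i>0$, while $\pi_\star(\mathscr O_F(l)\otimes\pi^*B)=S^lF\otimes B$. By the Leray spectral sequence the group above is $H^n(X,S^lF\otimes B)$. Take $B=K_X$. Serre duality gives $H^0(X,S^lF^\star)=0$ for $l\gg0$. But $P^j$ is a nonzero element of $H^0(X,S^{j\mu}F^\star)$ for every $j\ge1$, a contradiction. $\square$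

**Remark 1.** If $q:F\to G$ is a surjective bundle map and $P\not\equiv0$ is such a function on $G$, then $P\circ q$ is such a function on $F$. Likewise, if $p:X\to Y$ is a surjective holomorphic map and $P\not\equiv0$ is such a function on a bundle $F$ over $Y$, then composing with the surjection $p^*F\to F$ of total spaces gives such a function on $p^*F$.

**Split bundles on $\mathbb P^1\times\mathbb P^1$.** Let $E=\mathscr O(\alpha,-\beta)\oplus\mathscr O(-\gamma,\delta)$ with integers $\alpha,\delta>0$ and $\beta,\gamma\ge0$. If $\alpha\delta\le\beta\gamma$, then $E$ is not RC-positive. Indeed $S^{\delta+\beta}E^\star$ contains the summand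
$$\mathscr O(-\alpha,\beta)^{\delta}\otimes\mathscr O(\gamma,-\delta)^{\beta}=\mathscr O(\beta\gamma-\alpha\delta,0),$$
which has a nonzero section, and Lemma 2 applies. If $\alpha\delta>\beta\gamma$, use the Fubini–Study metrics on $E$ and the metric $\frac1s\omega_1+\frac1t\omega_2$ on the base, with $s,t>0$. The mean curvature has eigenvalues $s\alpha-t\beta$ and $t\delta-s\gamma$. Both are positive when $t/s>\gamma/\delta$ and $t\beta/s<\alpha$, and such $t/s$ exist because $\beta\gamma<\alpha\delta$. By Proposition 1, $E$ is RC-positive and so are all $S^kE\otimes (\det E)^m$ with $(k,m)\neq(0,0)$. So no bundle of this kind is a counterexample. The curvature (3) is not of this diagonal form: its positive direction turns with $a$ through all directions.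

## 6. The quotient bundle on $\mathbb P^2$ and a fractional twist

The curvature $|\langle a,v\rangle|^2$ does occur in nature.

**Lemma 3.** On $\mathbb P^2$ let $Q=T_{\mathbb P^2}(-1)$, with $0\to\mathscr O(-1)\to\mathbb C^3\otimes\mathscr O\to Q\to0$. Let $h_Q$ be the quotient metric, and let $\omega>0$ be the curvature of the dual metric $h_1$ on $\mathscr O(1)$. For every $y$ there is a $\mathbb C$-linear isometry $J:(T_y\mathbb P^2,\omega)\to(Q_y,h_Q)$ with
$$R^{h_Q}(v,\bar v,a,\bar a)=|h_Q(a,Jv)|^2 .\tag{4}$$

*Proof.* The group $U(3)$ acts transitively on $\mathbb P^2$ and preserves all the data, so take $y=[1:0:0]$ and the standard basis $e_0,e_1,e_2$. Use affine coordinates $z=(z_1,z_2)$ and the section $s=(1,z_1,z_2)$ of $\mathscr O(-1)$, with $|s|^2=1+|z|^2$. Then $\omega=\partial\bar\partial\log(1+|z|^2)$, and at $0$ we get $\omega(v,\bar v)=|v|^2$.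

The images of $e_1,e_2$ are a frame of $Q$ near $y$. The quotient metric is the inner product of the components orthogonal to $s$, so
$$h_{i\bar j}=\langle e_i,e_j\rangle-\frac{\langle e_i,s\rangle\langle s,e_j\rangle}{|s|^2}=\delta_{ij}-\frac{\bar z_iz_j}{1+|z|^2}.$$
Thus $h(0)=I$ and $dh(0)=0$, and (1) gives at $0$
$$R(v,\bar v,a,\bar a)=\partial_v\partial_{\bar v}\sum\bar z_iz_ja_i\bar a_j=\sum\bar v_iv_ja_i\bar a_j=\Big|\sum a_i\bar v_i\Big|^2 .$$
Take $J(v)=\sum v_ie_i$. $\square$

To get (3) we would like to tensor $Q$ with "$\mathscr O(-c)$" for some $c\in[\frac23,1)$, since this would subtract $c\,\omega(v,\bar v)|a|^2$. Integer twists do not do it: $Q$ itself has $c=0$ and determinant $\mathscr O(1)$, and for $c=1$ the expression (3) is never positive, by Cauchy–Schwarz. So we need a fractional twist. Pulling back by a map $f$ with $f^*\mathscr O(1)=\mathscr O(d)$ makes it available: upstairs, $\mathscr O(1-d)$ plays the role of $f^*\mathscr O(-\frac{d-1}d)$, and $c=\frac{d-1}{d}\in[\frac23,1)$ for $d\ge3$. The cost is that $f$ has points where $df$ is not invertible. For instance, $(z_1,z_2)\mapsto(z_1^d,z_2^d)$ has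 $df=0$ at the origin. There the pulled-back curvature gives nothing, and a small correction of the metric is needed.

## 7. An RC-positive bundle with negative determinant

Fix $r\ge2$ and put $d=r+1\ge3$. Let $f:\mathbb P^2\to\mathbb P^2$, $f[x_0:x_1:x_2]=[x_0^d:x_1^d:x_2^d]$. It is well defined, holomorphic and surjective, with $f^*\mathscr O(1)=\mathscr O(d)$. Put
$$E_1=f^*Q\otimes\mathscr O(1-d),\qquad E_2=E_1\oplus\mathscr O(1)^{\oplus(r-2)} .$$
So $E_1$ has rank $2$ and $E_2$ has rank $r$. Since $\det Q=\mathscr O(1)$,
$$\det E_1=\mathscr O(d+2-2d)=\mathscr O(1-r),\qquad \det E_2=\mathscr O(1-r+r-2)=\mathscr O(-1).\tag{5}$$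

**Claim A. $E_1$ is RC-positive.**

**Step 1: the metric on the twist.** We need a metric on $\mathscr O(1-d)$ whose curvature is essentially $-\frac{d-1}df^*\omega$, made slightly more positive where $df$ degenerates. Let $g_0$ be the standard metric on $\mathscr O(1)$ over the source, with curvature $\Omega>0$. Let $g_1=(f^*h_1)^{1/d}$, the metric on $\mathscr O(1)$ whose $d$-th power is the metric $f^*h_1$ on $\mathscr O(d)=f^*\mathscr O(1)$. It is smooth, with curvature $\frac1df^*\omega$. The quotient $g_0/g_1$ of two metrics on the same line bundle is a positive smooth function, and $-\partial\bar\partial\log(g_0/g_1)=\Omega-\frac1df^*\omega$. Fix $\varepsilon\in(0,1)$ and put on $\mathscr O(1-d)$ the metric $g_1^{-(d-1)}\cdot(g_0/g_1)^\varepsilon$. Its curvature is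
$$-\tfrac{d-1}df^*\omega+\varepsilon\big(\Omega-\tfrac1df^*\omega\big)=-\tfrac{d-1+\varepsilon}{d}f^*\omega+\varepsilon\Omega .$$

**Step 2: the curvature of $E_1$.** Give $E_1$ the product of $f^*h_Q$ with this metric. For $a\ne0$ in $Q_{f(x)}$ and a unit vector $t$ in the fibre of $\mathscr O(1-d)$ at $x$, facts 3 and 4 together with Lemma 3 at $y=f(x)$ give
$$R^{E_1}(v,\bar v,a\otimes t,\overline{a\otimes t})=|h_Q(a,J\,df\,v)|^2-\tfrac{d-1+\varepsilon}{d}|df\,v|_\omega^2|a|^2+\varepsilon\,\Omega(v,\bar v)|a|^2 .\tag{6}$$
Every nonzero vector of $E_1$ at $x$ is of the form $a\otimes t$.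

**Step 3: choosing $v$.** If $df_x$ is invertible, choose $v$ with $J\,df_xv=a$. Since $J$ is an isometry, $|df\,v|_\omega=|a|$, and (6) equals
$$|a|^4-\tfrac{d-1+\varepsilon}d|a|^4+\varepsilon\Omega(v,\bar v)|a|^2=\tfrac{1-\varepsilon}{d}|a|^4+\varepsilon\Omega(v,\bar v)|a|^2>0 .$$
If $df_x$ is not invertible, choose $0\ne v\in\ker df_x$. The first two terms of (6) vanish, and the value is $\varepsilon\Omega(v,\bar v)|a|^2>0$. So $E_1$ is RC-positive. $\square$

**Claim B. $E_2$ is RC-positive.** This step only adjusts the rank. Use the direct sum metric, with $g_0$ on each $\mathscr O(1)$. At a vector $(a,b)\ne0$, with $a\in E_1$ and $b\in\mathscr O(1)^{\oplus(r-2)}$, the curvature is $R^{E_1}(v,\bar v,a,\bar a)+\Omega(v,\bar v)|b|^2$. If $a\ne0$, take the $v$ of Claim A for $a$: the first term is positive and the second is $\ge0$. If $a=0$, then $b\neq0$ and any $v\ne0$ works. $\square$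

**The bundle $E$.** This step adjusts the dimension. For $n\ge2$ let $X=\mathbb P^2\times\mathbb P^{n-2}$, a projective manifold of dimension $n$, with projection $p:X\to\mathbb P^2$, and let $E=p^*E_2$. By fact 4 and because every tangent vector of $\mathbb P^2$ lifts along the submersion $p$, the pulled-back metric is RC-positive. So $E$ is RC-positive of rank $r$, and by Lemma 1 it is weakly RC-positive.

## 8. Discriminants and the failure for every $(k,m)\ne(1,0)$

**Claim C.** For $k,m\ge0$ and $(k,m)\ne(1,0)$, the bundle $S^kE\otimes(\det E)^m$ is neither RC-positive nor weakly RC-positive.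

**Step 1: reduction to rank two on $\mathbb P^2$.** By Lemma 2 it suffices to find a nonzero holomorphic function, fibrewise homogeneous of degree $\ge1$, on $S^kE\otimes(\det E)^m=p^*\big(S^kE_2\otimes(\det E_2)^m\big)$. By Remark 1 it suffices to find one on $S^kE_2\otimes(\det E_2)^m$. The projection $E_2\to E_1$ induces a surjection of this bundle onto $S^kE_1\otimes(\det E_2)^m$. So, by Remark 1 and (5), it suffices to find one on
$$G=S^kE_1\otimes\mathscr O(-m)\quad\text{over }\mathbb P^2 .$$

**Step 2: the discriminant.** For $k\ge2$ we need a canonical function on $S^kV$ for a two-dimensional space $V$. The computation in Section 4 showed that the induced metric on $S^2E$ fails at $e_1e_2$, a product of two independent factors, and the discriminant is the polynomial that detects independent factors. We claim there is a nonzero $GL(V)$-equivariant polynomial map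
$$\mathrm{Disc}:S^kV\to(\det V)^{k(k-1)},\qquad \mathrm{Disc}(\ell_1\cdots\ell_k)=\prod_{i<j}(\ell_i\wedge\ell_j)^2,\tag{7}$$
homogeneous of degree $2(k-1)$.

To see this, choose a basis $e_1,e_2$ of $V$ and write elements of $S^kV$ as $\sum_{i=0}^kc_ie_1^{k-i}e_2^i$. Every element is a product of $k$ vectors of $V$. If $c_0\ne0$, it is $c_0\prod_i(e_1+t_ie_2)$ with $c_i/c_0=\sigma_i(t)$, the elementary symmetric functions. As $(e_1+t_ie_2)\wedge(e_1+t_je_2)=(t_j-t_i)\,e_1\wedge e_2$, and the factor $c_0$ may be absorbed in one of the $k$ vectors, which occurs in $k-1$ squared terms, the right side of (7) is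
$$c_0^{2k-2}\prod_{i<j}(t_i-t_j)^2\cdot(e_1\wedge e_2)^{k(k-1)}.$$
The product of squared differences is a symmetric polynomial of degree $2k-2$ in each $t_i$. A symmetric polynomial of degree at most $D$ in each $t_i$ is a polynomial of total degree at most $D$ in $\sigma_1,\dots,\sigma_k$. To prove this, treat each homogeneous part separately and let $t_1^{a_1}\cdots t_k^{a_k}$, $a_1\ge\dots\ge a_k$, be its lexicographically leading monomial. Subtract a multiple of $\sigma_1^{a_1-a_2}\sigma_2^{a_2-a_3}\cdots\sigma_k^{a_k}$, which has the same leading monomial, total degree $a_1\le D$ in the $\sigma_i$, and degree $a_1\le D$ in each $t_i$. The leading monomial drops, so the process ends. Therefore $c_0^{2k-2}\prod_{i<j}(t_i-t_j)^2$ is a polynomial in $c_0,\dots,c_k$, homogeneous of degree $2k-2$. Taking it as the definition of $\mathrm{Disc}$, both sides of (7) are polynomial in $(\ell_1,\dots,\ell_k)$ and agree on the dense set where every $\ell_i$ has nonzero $e_1$-coefficient, so (7) holds everywhere. Formula (7) does not involve the basis, so $\mathrm{Disc}$ is canonical and $GL(V)$-equivariant. It is nonzero on a product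 of pairwise independent $\ell_i$.

If $L$ is a line, each element of $S^kV\otimes L$ is $s\otimes\lambda$, and by homogeneity $\mathrm{Disc}(s\otimes\lambda)=\mathrm{Disc}(s)\otimes\lambda^{2(k-1)}$ is a well-defined element of $(\det V)^{k(k-1)}\otimes L^{2(k-1)}$. Since all this is canonical, it applies fibrewise to bundles and gives holomorphic maps.

**Step 3: the case $k\ge2$, $m\ge0$.** Apply $\mathrm{Disc}$ on the fibres of $G$. By (5) the values lie in
$$(\det E_1)^{k(k-1)}\otimes\mathscr O(-m)^{2(k-1)}=\mathscr O(-N),\qquad N=(k-1)\big((r-1)k+2m\big)>0 .$$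
Multiplying by a nonzero section of $\mathscr O(N)$ gives a nonzero function on $G$, homogeneous of degree $2(k-1)\ge2$.

**Step 4: the case $k=1$, $m\ge1$.** Discriminants are not available, but linear functions are. Since $Q$ has rank $2$ and $\det Q=\mathscr O(1)$, we have $Q^\star(1)\cong Q$. Hence
$$G^\star=f^*Q^\star\otimes\mathscr O(d-1+m)=f^*(Q^\star(1))\otimes\mathscr O(m-1)\cong f^*Q\otimes\mathscr O(m-1).$$
As $Q$ has nonzero sections (the images of constant vectors of $\mathbb C^3$) and $f$ is surjective, $f^*Q$ has a nonzero section. Multiplying it by a nonzero section of $\mathscr O(m-1)$ gives a nonzero section of $G^\star$, that is, a function on $G$ homogeneous of degree $1$.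

**Step 5: the case $k=0$, $m\ge0$.** Here $G=\mathscr O(-m)$, and $G^\star=\mathscr O(m)$ has a nonzero section, which is a function on $G$ homogeneous of degree $1$.

These cases cover all $(k,m)\ne(1,0)$, which proves Claim C. Together with Section 7 this proves Theorem 2(b). $\square$

**Proof of Theorem 1.** Take $n=r=2$, so $d=3$, $X=\mathbb P^2$, $E=E_2=E_1$, and $m=1$. Since $Q=T_{\mathbb P^2}(-1)$ and $f^*\mathscr O(-1)=\mathscr O(-3)$, we have $E=f^*(T_{\mathbb P^2}(-1))\otimes\mathscr O(-2)=f^*T_{\mathbb P^2}\otimes\mathscr O(-5)$, and $\det E=\mathscr O(-1)$ by (5). $E$ is RC-positive by Claim A and weakly RC-positive by Lemma 1. Claim C with $m=1$ excludes $S^kE\otimes\det E$ for every $k\ge1$. $\square$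

For $k=1$ this example can be seen directly: $E\otimes\det E=f^*Q\otimes\mathscr O(-3)=f^*(Q(-1))\cong f^*Q^\star$ is a subbundle of the trivial bundle with fibre $(\mathbb C^3)^\star$. Its fibre at $x$ consists of the linear forms vanishing at $(x_0^3,x_1^3,x_2^3)$. The coordinates of $(\mathbb C^3)^\star$ are the functions used in Step 4.

**Remark 2.** In the example of Theorem 2(b), no RC-positive metric $h$ can have positive directions that are independent of $a$ at every point. If at each $x$ a single $v$ satisfied $R^h(v,\bar v,a,\bar a)>0$ for all $a\ne0$, then $\operatorname{tr}R^h(v,\bar v)>0$, and $\det E$ would be RC-positive, against Claim C with $(k,m)=(0,1)$. Similarly, by Proposition 1, $E$ has no metric with positive definite mean curvature for any Hermitian metric on $X$.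

## 9. Negative powers of the determinant, and the proof of Theorem 2(c)

**The first equivalence.** If $n=1$ or $r=1$, the implication holds by (a). If $n,r\ge2$, the bundle $E$ of (b) is RC-positive, hence weakly RC-positive by Lemma 1, and $S^kE\otimes\det E$ is not RC-positive for any $k\ge1$, by (b) with $m=1$.

**The second equivalence.** Let $n,r\ge2$. For $(k,m)=(1,0)$ the implication is trivial. All other pairs with $m\ge0$ are excluded by (b). What is left is $m<0$, where a split bundle suffices, with a large positive summand that makes $(\det E)^m$ very negative.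

On $\mathbb P^n$ take $E=\mathscr O(1)\oplus\mathscr O(N)^{\oplus(r-1)}$ with $N\ge\max(k,1)$. With the direct sum of Fubini–Study metrics it is Griffiths positive, hence RC-positive. The projection $E\to\mathscr O(1)$ induces a surjection from $S^kE\otimes(\det E)^m$ onto $\mathscr O(k)\otimes(\det E)^m=\mathscr O(e)$, where, because $m\le-1$ and $r\ge2$,
$$e=k+m\big(1+(r-1)N\big)\le k-1-(r-1)N\le k-1-N<0 .$$
The dual $\mathscr O(-e)$ has nonzero sections, which are functions on $\mathscr O(e)$ homogeneous of degree $1$. By Remark 1 and Lemma 2, $S^kE\otimes(\det E)^m$ is not RC-positive. This proves (c) and completes the proof of Theorem 2. $\blacksquare$
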